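\title{The girth of diameter-maximal regular graphs}

\begin{abstract}
The algebraic connectivity of a $d$-regular graph of diameter $D$ is at most $d-\rho_D$, where $\rho_D$ is the largest eigenvalue of an explicit matrix on a ball in the $d$-regular tree. Graphs that attain this bound are called diameter-maximal. It was conjectured that such a graph has girth $D+1$ when $D\ge3$ is odd, and girth $D$, $D+1$ or $D+2$ when $D$ is even. We disprove both statements: there is a diameter-maximal $4$-regular graph of diameter $5$ and girth $4$, and there are diameter-maximal graphs of diameter $4$ and girth $3$ for infinitely many degrees. We also prove that the conjectured upper bounds on the girth hold for every $D$, and we determine the girths that occur for $D\le5$.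
\end{abstract}

\section{Introduction}

Graphs are finite, simple and connected, and $d\ge3$ throughout. Let $G$ be a $d$-regular graph with adjacency matrix $A$, and let $\lambda_2(G)$ be the second largest eigenvalue of $A$. The \emph{algebraic connectivity} of $G$ is the second smallest eigenvalue of the Laplacian $dI-A$, that is, $\mathrm{AC}(G)=d-\lambda_2(G)$. It is the minimum of $\sum_{xy\in E}(f(x)-f(y))^2/\sum_x f(x)^2$ over nonzero real functions $f$ on the vertices with $\sum_x f(x)=0$. If two vertices $u,v$ are far apart, then a function that is positive near $u$, negative near $v$ and decays slowly in between makes this quotient small. So a large diameter forces a small algebraic connectivity, and the bound can be made explicit.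

Let $T_r$ be the ball of radius $r$ about a vertex, the \emph{root}, of the infinite $d$-regular tree; \emph{level $i$} of $T_r$ is the set of vertices at distance $i$ from the root. For $D\ge2$ define
\[
\rho_D=\begin{cases}
\text{the largest eigenvalue of } A(T_{k-1}), & D=2k,\\
\text{the largest eigenvalue of } A(T_k)-(d-1)E_k, & D=2k+1,
\end{cases}
\]
where $E_k$ is the diagonal $0/1$ matrix that marks level $k$. Both matrices describe a function that changes sign halfway between $u$ and $v$. For $D=2k$ it vanishes at distance $k$ from $u$. For $D=2k+1$ it jumps from a value to its negative across the middle edges, and the term $-(d-1)E_k$ records the $d-1$ further neighbors of a vertex of level $k$, each carrying the opposite value. It is known that every $d$-regular graph of diameter $D\ge2$ satisfies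
\begin{equation}\label{eq:bound}
\mathrm{AC}(G)\le d-\rho_D,\qquad\text{that is,}\qquad \lambda_2(G)\ge\rho_D ;
\end{equation}
for even $D$ this is the Alon--Boppana--Friedman bound. A $d$-regular graph of diameter $D$ is \emph{diameter-maximal} if $\lambda_2(G)=\rho_D$. Recall that the \emph{girth} $g$ is the length of a shortest cycle. The following problem was posed by Exoo, Kolokolnikov, Janssen and Salamon \cite{EKJS}.

\medskip
\noindent\textbf{Conjecture.} \emph{A diameter-maximal graph of odd diameter $D\ge3$ has girth $D+1$. A diameter-maximal graph of even diameter $D$ has girth $D$, $D+1$ or $D+2$.}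
\medskip

This is the answer one would guess. Equality in \eqref{eq:bound} forces the balls about the two ends of every pair at distance $D$ to be trees, and if every vertex is the end of such a pair, as in a vertex-transitive graph, then the conjectured girths follow (Remark~\ref{rem:ecc}). In general, however, only the balls about the ends of such pairs are constrained, and a short cycle can hide in the middle of the graph.

\begin{theorem}\label{thm:counter}
Both parts of the conjecture are false.
\begin{itemize}
\item[(a)] There is a diameter-maximal $4$-regular graph on $34$ vertices with $D=5$ and $g=4$.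
\item[(b)] There is a diameter-maximal $6$-regular graph on $29$ vertices with $D=4$ and $g=3$.
\item[(c)] For every prime power $q\equiv3\pmod4$ with $q\ge11$ there is a diameter-maximal $q$-regular graph with $D=4$ and $g=3$.
\end{itemize}
\end{theorem}

Part (c) covers infinitely many degrees, for instance $q=3^{2m+1}$ with $m\ge1$. The second theorem says what survives.

\begin{theorem}\label{thm:structure}
Let $G$ be a diameter-maximal $d$-regular graph of diameter $D$ and girth $g$.
\begin{itemize}
\item[(1)] If $D=2k+1$ is odd, then $G$ consists of two copies of $T_k$ joined by a $(d-1)$-regular bipartite graph between their level-$k$ vertices. In particular $G$ is bipartite, $g$ is even, and $g\le D+1$.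
\item[(2)] If $D$ is even, then $g\le D+2$.
\item[(3)] The set of girths that occur, over all $d\ge3$, is $\{3,4\}$ for $D=2$; $\{4\}$ for $D=3$, where for each $d$ the only graph is $K_{d+1,d+1}$ minus a perfect matching; $\{3,4,5,6\}$ for $D=4$; and $\{4,6\}$ for $D=5$.
\end{itemize}
\end{theorem}

Thus the upper bounds in the conjecture hold for all $D$, and the conjecture holds for $D=2,3$ and fails for $D=4,5$. We make no claim about the lower bounds for $D\ge6$.

Section~\ref{sec:small} treats $D=2,3$ by hand. Section~\ref{sec:equality} proves \eqref{eq:bound}, analyzes equality and proves parts (1) and (2) of Theorem~\ref{thm:structure}. That analysis leaves one part of the graph free: the middle layer for $D=4$, and the bipartite graph between the leaves for $D=5$. Sections~\ref{sec:four} and~\ref{sec:five} place short cycles there and use a symmetry to compute the spectrum; they prove Theorem~\ref{thm:counter} and the rest of Theorem~\ref{thm:structure}(3).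

\section{Tools}\label{sec:tools}

We write $N(x)$ for the set of neighbors of $x$, and $S_i(x)$ and $B_i(x)$ for the sets of vertices at distance exactly $i$ and at most $i$ from $x$. The matrix $A$ acts on functions by $(Af)(x)=\sum_{y\in N(x)}f(y)$. The letters $I$, $J$, $\mathbf 1$ denote the identity matrix, the all-ones matrix and the all-ones vector. We use four standard facts.
\begin{itemize}
\item[(F1)] \emph{Rayleigh quotient.} For a connected $d$-regular graph, $d$ is the largest eigenvalue, it is simple with eigenvector $\mathbf 1$, and $\lambda_2(G)=\max f^TAf/f^Tf$ over real $f\ne0$ with $f\perp\mathbf 1$. Every $f$ that attains the maximum satisfies $Af=\lambda_2(G)f$.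
\item[(F2)] \emph{Perron--Frobenius.} If a real symmetric matrix has nonnegative off-diagonal entries and its positive off-diagonal entries form a connected graph, then its largest eigenvalue is simple and has a positive eigenvector.
\item[(F3)] \emph{Invariant subspaces.} The orthogonal complement of an $A$-invariant subspace is $A$-invariant. If the space is a direct sum of invariant subspaces, the spectrum is the union, with multiplicity, of the spectra on them. A sum of invariant subspaces is direct if they are pairwise orthogonal, and also if their spectra are pairwise disjoint.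
\item[(F4)] \emph{Bipartite matrices.} For a square matrix $C$, the eigenvalues of $\left(\begin{smallmatrix}0&C\\ C^*&0\end{smallmatrix}\right)$ are the numbers $\pm\sqrt\mu$, where $\mu$ runs over the eigenvalues of $CC^*$.
\end{itemize}

The test functions below are built from the positive eigenvector that belongs to $\rho_D$. The property that we need is that it decreases away from the root.

\begin{lemma}\label{lem:phi}
Let $D\in\{2k,2k+1\}$, $\rho=\rho_D$, and let $r=k-1$ for even $D$ and $r=k$ for odd $D$. There are numbers $\varphi_0>\varphi_1>\dots>\varphi_r>0$ such that, with $\varphi_{r+1}=0$ for even $D$ and $\varphi_{r+1}=-\varphi_r$ for odd $D$,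
\begin{equation}\label{eq:rec}
d\varphi_1=\rho\varphi_0,\qquad \varphi_{i-1}+(d-1)\varphi_{i+1}=\rho\varphi_i\quad(1\le i\le r).
\end{equation}
\end{lemma}

\begin{proof}
Let $X$ be the matrix on $T_r$ that defines $\rho$, and let $\varphi>0$ be the eigenvector given by (F2). The automorphisms of $T_r$ that fix the root preserve $X$ and are transitive on each level. Since $\rho$ is simple and $\varphi$ is positive, they fix $\varphi$, so $\varphi$ takes a constant value $\varphi_i$ on level $i$. The equation $X\varphi=\rho\varphi$ is then \eqref{eq:rec}. If $r=0$, then $\rho=0$ and nothing remains to prove. Let $r\ge1$. The column sums of $X$ are $d$ on levels below $r$ and at most $1$ on level $r$, so $\rho\,\mathbf 1^T\varphi=\mathbf 1^TX\varphi<d\,\mathbf 1^T\varphi$ and $\rho<d$. Hence $\varphi_1<\varphi_0$. If $\varphi_i<\varphi_{i-1}$ for some $1\le i\le r-1$, then $(d-1)\varphi_{i+1}=\rho\varphi_i-\varphi_{i-1}<(\rho-1)\varphi_i<(d-1)\varphi_i$.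
\end{proof}

The functions that are constant on levels form an $X$-invariant subspace that contains $\varphi$, so $\rho_D$ is the largest eigenvalue of the matrix by which $X$ acts on the level values. For $D=2,3,4,5$ these matrices are
\[
(0),\qquad \begin{pmatrix}0&d\\1&1-d\end{pmatrix},\qquad\begin{pmatrix}0&d\\1&0\end{pmatrix},\qquad Q=\begin{pmatrix}0&d&0\\1&0&d-1\\0&1&1-d\end{pmatrix},
\]
with characteristic polynomials $x$, $(x+d)(x-1)$, $x^2-d$ and
\[
x^3+(d-1)x^2-(2d-1)x-d(d-1)=(x+d)\bigl(x^2-x-(d-1)\bigr).
\]
Therefore
\begin{equation}\label{eq:values}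
\rho_2=0,\qquad\rho_3=1,\qquad\rho_4=\sqrt d,\qquad\rho_5=\tfrac12\bigl(1+\sqrt{4d-3}\bigr).
\end{equation}

Most of our examples are built in layers from $u$ to $v$, and one observation gives their diameters.

\begin{lemma}\label{lem:layers}
Let the vertex set of a graph be partitioned into layers $V_0=\{u\},V_1,\dots,V_{D-1},V_D=\{v\}$ such that every edge lies inside a layer or joins consecutive layers, and every vertex of $V_i$ has a neighbor in $V_{i-1}$ if $i\ge1$ and a neighbor in $V_{i+1}$ if $i\le D-1$. Then the graph is connected of diameter $D$.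
\end{lemma}

\begin{proof}
An edge changes the index of the layer by at most $1$, so $\operatorname{dist}(u,v)\ge D$. A vertex of $V_i$ is within distance $i$ of $u$ and $D-i$ of $v$. So $x\in V_i$ and $y\in V_j$ are at distance at most $\min(i+j,\,2D-i-j)\le D$.
\end{proof}

\section{Diameters two and three}\label{sec:small}

The mechanism of the equality case is already visible for $D=2$ and $D=3$. In both cases let $\operatorname{dist}(u,v)=D$.

\smallskip
\emph{Diameter two.} Let $f(u)=1$, $f(v)=-1$, and $f=0$ elsewhere. Then $f\perp\mathbf 1$, and $f^TAf=0$ because $u$ and $v$ are not adjacent, so $\lambda_2(G)\ge0=\rho_2$ by (F1). If equality holds, then $Af=0$, which says $N(u)=N(v)$. Two common neighbors give a $4$-cycle through $u$ and $v$, so $g\in\{3,4\}$. Both values occur. The graph $K_{d,d}$ has eigenvalues $\pm d,0$, diameter $2$ and girth $4$. The octahedron $K_{2,2,2}$ ($d=4$) has diameter $2$, girth $3$ and $A=J-I-\Pi$, where the permutation matrix $\Pi$ swaps nonadjacent vertices; on $\mathbf 1^\perp$ its eigenvalues are $-1\mp1\in\{-2,0\}$.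

\smallskip
\emph{Diameter three.} Here \eqref{eq:rec} gives $\varphi_0:\varphi_1=d:1$. Let $f$ be $d$ at $u$, $1$ on $N(u)$, $-1$ on $N(v)$, $-d$ at $v$, and $0$ elsewhere. The sets $N(u)$ and $N(v)$ are disjoint, $f\perp\mathbf 1$, and $f^Tf=2d^2+2d$. Let $e_u$, $e_v$ and $e$ count the edges inside $N(u)$, inside $N(v)$ and between the two. Each vertex of $N(u)$ spends one edge on $u$, so $e\le d(d-1)$, and
\[
f^TAf=2\sum_{xy\in E}f(x)f(y)=2\,(d^2+d^2+e_u+e_v-e)\ge 2d^2+2d=f^Tf .
\]
So $\lambda_2(G)\ge1=\rho_3$. Equality forces $e=d(d-1)$: all edges from $N(u)$ that do not go to $u$ go to $N(v)$, and all edges from $N(v)$ that do not go to $v$ go to $N(u)$. Then no edge leaves $B_1(u)\cup B_1(v)$, so this set is all of $G$. Thus $G$ is $d$-regular and bipartite with parts $\{u\}\cup N(v)$ and $\{v\}\cup N(u)$ of size $d+1$, so it is $K_{d+1,d+1}$ minus a perfect matching. Conversely, this graph has eigenvalues $\pm d,\pm1$ by (F4) with $C=J-I$. It has diameter $3$, since the ends of a removed edge are nonadjacent and lie in different parts, while two vertices of one part have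 $d-1\ge2$ common neighbors; the last fact also gives girth $4$.

\smallskip
This proves Theorem~\ref{thm:structure}(3) for $D=2,3$. It also shows the two patterns. For even $D$ the eigenvalue equation at the vertices where $f=0$ gives a balance condition; for odd $D$ the two balls close up and fill the graph.

\section{The case of equality}\label{sec:equality}

For larger $D$ two difficulties appear. The balls about $u$ and $v$ need not be trees, so we must compare $Af$ with its value in the tree; here the monotonicity of $\varphi$ is used. And the two balls may have different sizes, so the two halves of $f$ need weights to make $f\perp\mathbf 1$.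

Fix a $d$-regular graph $G$ of diameter $D\in\{2k,2k+1\}$ and vertices $u,v$ at distance $D$; let $\rho$, $r$, $\varphi_i$ be as in Lemma~\ref{lem:phi}. Let $f_u(x)=\varphi_i$ for $x\in S_i(u)$, $i\le r$, and $f_u=0$ outside $B_r(u)$; define $f_v$ in the same way. The supports are disjoint because $2r<D$. Choose $\alpha,\beta>0$ such that $f=\alpha f_u-\beta f_v\perp\mathbf 1$. For $x\in S_i(u)$ let $n_-,n_0,n_+$ be the numbers of neighbors of $x$ in $S_{i-1}(u),S_i(u),S_{i+1}(u)$, so that $n_-+n_0+n_+=d$, and $n_-\ge1$ if $i\ge1$. Call $x$ \emph{tree-like} if $x=u$, or if $n_-=1$ and $n_0=0$. If all vertices of $B_r(u)$ are tree-like, then $B_r(u)$ induces a copy of $T_r$ with root $u$, and each vertex of $S_r(u)$ has at least $d-1$ neighbors in $S_{r+1}(u)$.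

\begin{lemma}\label{lem:local}
If $x\in S_i(u)$ with $0\le i\le k-1$, then $(Af_u)(x)\ge\rho\varphi_i$, with equality if and only if $x$ is tree-like.
\end{lemma}

\begin{proof}
For both parities, $f_u=\varphi_j$ on $S_j(u)$ for $j\le k$, and $\varphi_0>\dots>\varphi_k$. At $u$ we have $(Af_u)(u)=d\varphi_1=\rho\varphi_0$. For $i\ge1$, by \eqref{eq:rec} and $d-1-n_+=(n_--1)+n_0$,
\begin{align*}
(Af_u)(x)-\rho\varphi_i&=n_-\varphi_{i-1}+n_0\varphi_i+n_+\varphi_{i+1}-\varphi_{i-1}-(d-1)\varphi_{i+1}\\
&=(n_--1)(\varphi_{i-1}-\varphi_{i+1})+n_0(\varphi_i-\varphi_{i+1}),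
\end{align*}
and both differences of values of $\varphi$ are positive.
\end{proof}

\begin{proposition}\label{prop:even}
Let $D=2k$. Then $\lambda_2(G)\ge\rho_D$. If equality holds, then $B_{k-1}(u)$ and $B_{k-1}(v)$ consist of tree-like vertices, and every vertex $w$ outside these two balls satisfies
\begin{equation}\label{eq:balance}
|N(w)\cap S_{k-1}(u)|=|N(w)\cap S_{k-1}(v)|.
\end{equation}
\end{proposition}

\begin{proof}
An edge between the two balls would give $\operatorname{dist}(u,v)\le 2k-1$, so $f_u^TAf_v=0$. Lemma~\ref{lem:local} covers all levels of both balls, so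
\[
f^TAf=\alpha^2f_u^TAf_u+\beta^2f_v^TAf_v\ge\rho\,(\alpha^2f_u^Tf_u+\beta^2f_v^Tf_v)=\rho f^Tf,
\]
and $\lambda_2(G)\ge\rho$ by (F1). Suppose that $\lambda_2(G)=\rho$. Then this inequality is an equality, so all vertices of both balls are tree-like. Both balls induce $T_{k-1}$, so $\mathbf 1^Tf_u=\mathbf 1^Tf_v$ and $\alpha=\beta$. By (F1), $Af=\rho f$. A vertex $w$ outside both balls has $f(w)=0$, and its neighbors in the balls lie on the spheres of radius $k-1$. So $0=(Af)(w)=\alpha\varphi_{k-1}\bigl(|N(w)\cap S_{k-1}(u)|-|N(w)\cap S_{k-1}(v)|\bigr)$.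
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(2)]
Take $x\in S_{k-1}(u)$. It has $d-1\ge2$ or more neighbors in $S_k(u)$; let $w_1\ne w_2$ be two of them. They are at distance at least $k$ from $v$, so they lie outside both balls, and by \eqref{eq:balance} each $w_i$ has a neighbor $y_i\in S_{k-1}(v)$. Join $y_1$ to $y_2$ by the path in the tree $B_{k-1}(v)$, of length at most $2(k-1)$ (and $0$ if $y_1=y_2$). Together with the path $y_1,w_1,x,w_2,y_2$ it forms a cycle of length at most $2(k-1)+4=D+2$.
\end{proof}

For odd $D$ the balls $B_k(u)$ and $B_k(v)$ may be joined by edges, which lower $f^TAf$. The inequality $2\alpha\beta\le\alpha^2+\beta^2$ lets us charge this loss to the two balls separately.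

\begin{proposition}\label{prop:odd}
Let $D=2k+1$. Then $\lambda_2(G)\ge\rho_D$. If equality holds, then $B_k(u)$ and $B_k(v)$ consist of tree-like vertices, every vertex of $S_k(u)$ has $d-1$ neighbors in $S_k(v)$, and every vertex of $S_k(v)$ has $d-1$ neighbors in $S_k(u)$.
\end{proposition}

\begin{proof}
Since $\operatorname{dist}(u,v)=2k+1$, an edge between the balls joins $S_k(u)$ to $S_k(v)$. Let $e$ be the number of such edges and $e(x)$ the number at $x$. Then $f_u^TAf_v=e\varphi_k^2$, and
\[
f^TAf=\alpha^2f_u^TAf_u+\beta^2f_v^TAf_v-2\alpha\beta e\varphi_k^2\ge\alpha^2\bigl(f_u^TAf_u-e\varphi_k^2\bigr)+\beta^2\bigl(f_v^TAf_v-e\varphi_k^2\bigr).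
\]
We have $f_u^TAf_u-e\varphi_k^2=\sum_{x\in B_k(u)}f_u(x)\,[(Af_u)(x)-e(x)\varphi_k]$, where $e(x)=0$ unless $x\in S_k(u)$. For $x\in S_i(u)$ with $i<k$, the bracket is at least $\rho\varphi_i$ by Lemma~\ref{lem:local}. For $x\in S_k(u)$ the bracket is $n_-\varphi_{k-1}+n_0\varphi_k-e(x)\varphi_k$, and $\rho\varphi_k=\varphi_{k-1}-(d-1)\varphi_k$ by \eqref{eq:rec}, so the bracket exceeds $\rho\varphi_k$ by
\[
(n_--1)\varphi_{k-1}+n_0\varphi_k+\bigl(d-1-e(x)\bigr)\varphi_k .
\]
All three terms are nonnegative, since $e(x)\le n_+\le d-1$, and they vanish exactly when $x$ is tree-like and $e(x)=d-1$. The same holds with $v$ in place of $u$. Hence $f^TAf\ge\rho f^Tf$, and if $\lambda_2(G)=\rho$ then every bracket is extremal.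
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:structure}(1)]
By Proposition~\ref{prop:odd}, both balls induce $T_k$, and a vertex of $S_k(u)$ has one neighbor in $S_{k-1}(u)$ and the other $d-1$ in $S_k(v)$, and the same holds with $u$ and $v$ exchanged. So no edge leaves $B_k(u)\cup B_k(v)$, and this set is all of $G$ because $G$ is connected. Color $x\in B_k(u)$ by $\operatorname{dist}(u,x)$ and $x\in B_k(v)$ by $\operatorname{dist}(v,x)+1$ modulo $2$. Tree edges join consecutive levels, and the other edges join color $k$ to color $k+1$, so $G$ is bipartite. A vertex of $S_k(u)$ has $d-1\ge2$ neighbors in $S_k(v)$. Two of them are joined in the tree $B_k(v)$ by a path of length at most $2k$, which gives a cycle of length at most $2k+2=D+1$.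
\end{proof}

\begin{remark}\label{rem:ecc}
Suppose that $G$ is diameter-maximal and that every vertex $x$ has a vertex at distance $D$. Then every ball $B_r(x)$ induces a tree. A cycle of length $\ell$ through $x$ lies in $B_{\lfloor\ell/2\rfloor}(x)$, so $g\ge2r+2$, which is $D$ for even $D$ and $D+1$ for odd $D$. With the upper bounds just proved, $G$ satisfies the conjecture. In a counterexample, no vertex of a short cycle is the end of a pair at distance $D$.
\end{remark}

\begin{remark}
The assumption $d\ge3$ entered the girth bounds through $d-1\ge2$, and it is needed there. For $d=2$ the tree $T_{k-1}$ is a path on $2k-1$ vertices with largest eigenvalue $2\cos(\pi/2k)=\lambda_2(C_{4k})$, and the cycle $C_{4k}$ has diameter $D=2k$ and girth $2D$.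
\end{remark}

\section{Diameter four}\label{sec:four}

By Proposition~\ref{prop:even} with $k=2$, in a diameter-maximal graph of diameter $4$ there is no edge inside $N(u)\cup N(v)$, and every vertex outside $B_1(u)\cup B_1(v)$ has equally many neighbors in $N(u)$ and in $N(v)$. Nothing is said about the edges among these remaining vertices. We take the common number of neighbors to be a constant $h$ and dispose once of the functions that are constant on layers.

\begin{lemma}\label{lem:four}
Let $G$ be a $d$-regular graph with layers $\{u\},V_1,W,V_3,\{v\}$ such that $N(u)=V_1$, $N(v)=V_3$, every edge not at $u$ or $v$ has an end in $W$, and every vertex of $W$ has exactly $h\ge1$ neighbors in $V_1$ and $h$ in $V_3$. Let $U$ be the space of functions that vanish at $u,v$ and have sum zero on each of $V_1,W,V_3$. Then $G$ has diameter $4$, the space $U$ is $A$-invariant, and $G$ is diameter-maximal if and only if all eigenvalues of $A$ on $U$ are at most $\sqrt d$.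
\end{lemma}

\begin{proof}
Each vertex of $V_1\cup V_3$ has $d-1$ neighbors in $W$, so Lemma~\ref{lem:layers} gives the diameter. On functions with constant values $(f_0,\dots,f_4)$ on the layers, $A$ acts by
\[
(f_0,\dots,f_4)\mapsto\bigl(df_1,\ f_0+(d-1)f_2,\ hf_1+(d-2h)f_2+hf_3,\ (d-1)f_2+f_4,\ df_3\bigr).
\]
These functions form $U^\perp$, so $U$ is invariant by (F3). On the vectors $(f_0,f_1,0,-f_1,-f_0)$ the action is $(f_0,f_1)\mapsto(df_1,f_0)$, with eigenvalues $\pm\sqrt d$. On the vectors $(f_0,f_1,f_2,f_1,f_0)$ it is given by the matrix with rows $(0,d,0)$, $(1,0,d-1)$, $(0,2h,d-2h)$, whose characteristic polynomial is $(\theta-d)\bigl(\theta^2+2h\theta-(d-2h)\bigr)$. The quadratic factor is positive for $\theta\ge\sqrt d$, so its roots are less than $\sqrt d$. Hence $\lambda_2(G)$ is the larger of $\sqrt d=\rho_4$ and the largest eigenvalue on $U$.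
\end{proof}

In the examples we write $V_1=\{a_i\}$ and $V_3=\{b_i\}$.

\subsection*{Girth five: a cubic graph on 14 vertices}
This smallest example shows the method. Let $d=3$, $h=1$, $i,j\in\mathbb Z_3$, and $W=\{w_{ij}:i\ne j\}$, with edges $ua_i$, $vb_i$, $w_{ij}a_i$, $w_{ij}b_j$ and $w_{ij}w_{ji}$ (Figure~\ref{fig:14}).

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=2.1cm,y=0.95cm,every node/.style={circle,draw,inner sep=1pt,minimum size=6mm,font=\scriptsize}]
\node (u) at (0,2.5) {$u$};
\node (v) at (4,2.5) {$v$};
\foreach \i/\y in {0/4.5,1/2.5,2/0.5}{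
  \node (a\i) at (1,\y) {$a_{\i}$};
  \node (b\i) at (3,\y) {$b_{\i}$};
  \draw (u)--(a\i);
  \draw (v)--(b\i);}
\foreach \i/\j/\y in {0/1/5,1/0/4,0/2/3,2/0/2,1/2/1,2/1/0}{
  \node (w\i\j) at (2,\y) {$w_{\i\j}$};
  \draw (a\i)--(w\i\j);
  \draw (w\i\j)--(b\j);}
\draw[very thick] (w01)--(w10);
\draw[very thick] (w02)--(w20);
\draw[very thick] (w12)--(w21);
\end{tikzpicture}
\caption{A diameter-maximal cubic graph with diameter $4$ and girth $5$, drawn in layers from $u$ to $v$. Each middle vertex has one neighbor on the left and one on the right; the thick edges lie inside the middle layer.}\label{fig:14}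
\end{figure}

\emph{Girth.} The edges inside $W$ form a matching, and the other edges form a bipartite graph with parts $\{u,v\}\cup W$ and $V_1\cup V_3$. A triangle would use exactly one matching edge, but $N(w_{ij})=\{a_i,b_j,w_{ji}\}$ and $N(w_{ji})=\{a_j,b_i,w_{ij}\}$ are disjoint. A $4$-cycle would use two matching edges or none. With two it would lie inside $W$, which induces a matching. With none it would give two vertices of $V_1\cup V_3$ with two common neighbors, but $a_i,a_j$ share only $u$, and $b_i,b_j$ share only $v$, and $a_i,b_j$ share at most $w_{ij}$. Finally $u,a_i,w_{ij},w_{ji},a_j$ is a $5$-cycle.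

\emph{Spectrum on $U$} ($\dim U=9$). Let $c\in\mathbb R^3$ with $\sum c_i=0$.
\begin{itemize}
\item Let $f(a_i)=\xi c_i$, $f(b_j)=-\xi c_j$, $f(w_{ij})=\zeta(c_i-c_j)$. Since $\sum_{j\ne i}(c_i-c_j)=3c_i$, we get $(Af)(a_i)=3\zeta c_i$ and $(Af)(b_j)=-3\zeta c_j$, while $(Af)(w_{ij})=(\xi-\zeta)(c_i-c_j)$. So $(\xi,\zeta)\mapsto(3\zeta,\xi-\zeta)$, and $\theta^2+\theta-3=0$, $\theta=\frac{-1\pm\sqrt{13}}2$.
\item Let $f(a_i)=\xi c_i$, $f(b_j)=\xi c_j$, $f(w_{ij})=\zeta(c_i+c_j)$. Since $\sum_{j\ne i}(c_i+c_j)=c_i$, we get $(\xi,\zeta)\mapsto(\zeta,\xi+\zeta)$, and $\theta^2-\theta-1=0$, $\theta=\frac{1\pm\sqrt5}2$.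
\item Let $f(w_{i,i+1})=1$, $f(w_{i+1,i})=-1$ and $f=0$ off $W$. Each $a_i$ and each $b_j$ sees one value $1$ and one value $-1$, so $Af=-f$.
\end{itemize}
These subspaces of $U$ have dimensions $4,4,1$ and disjoint spectra, so they fill $U$ by (F3). The largest eigenvalue is $\frac{1+\sqrt5}2<\sqrt3$, and the graph is diameter-maximal.

\subsection*{Girth three: a 6-regular graph on 29 vertices}
Now we want triangles inside $W$. A triangle has eigenvalue $2$ on constant functions and $-1$ on functions of sum zero. The eigenvalue $2$ alone is harmless when $d\ge4$, but it is pushed up if it is coupled to $V_1$ and $V_3$. So we want the functions in $U$ that are constant on triangles to be invisible from $V_1\cup V_3$, and the functions on $W$ that come from $V_1\cup V_3$ to have sum zero on triangles. A \emph{$1$-factorization} of $K_n$, a partition of its edges into perfect matchings called \emph{factors}, does this: index $W$ by the edges of $K_n$, join $w_{ij}$ to $a_i,a_j,b_i,b_j$, and make each factor a clique. Then $a_i$ has degree $n$ and $w_{ij}$ has degree $4+(n/2-1)$,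 which forces $n=6$, where the factors are triples.

On the points $\{\infty\}\cup\mathbb Z_5$ take the factors $F_t=\{\infty t,\ (t+1)(t-1),\ (t+2)(t-2)\}$ for $t\in\mathbb Z_5$; the edge $xy$ with $x,y\in\mathbb Z_5$ lies in the unique $F_t$ with $2t=x+y$.

\begin{proposition}\label{prop:29}
Let $G$ have vertices $u,v$, then $a_i,b_i$ for the six points $i$, and $w_e$ for the $15$ edges $e$ of $K_6$. Join $u$ to all $a_i$, $v$ to all $b_i$, $w_{ij}$ to $a_i,a_j,b_i,b_j$, and $w_e$ to $w_{e'}$ when $e\ne e'$ lie in one factor. Then $G$ is $6$-regular on $29$ vertices, diameter-maximal with $D=4$, and has girth $3$.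
\end{proposition}

\begin{proof}
The degrees are $1+5$ at $a_i,b_i$ and $4+2$ at $w_e$; each factor gives a triangle. Lemma~\ref{lem:four} applies with $h=2$ and $\dim U=24$. Let $c\in\mathbb R^6$ with $\sum c_i=0$.
\begin{itemize}
\item[(i)] Let $f(a_i)=c_i$, $f(b_i)=-c_i$, $f=0$ on $W$. Then $Af=0$. The dimension is $5$.
\item[(ii)] Let $f(a_i)=f(b_i)=\xi c_i$ and $f(w_{ij})=\zeta(c_i+c_j)$. At $a_i$ and $b_i$ we get $\zeta\sum_{j\ne i}(c_i+c_j)=4\zeta c_i$. A factor covers each point once, so $f$ has sum zero on it, and the two neighbors of $w_{ij}$ in $W$ contribute $-f(w_{ij})$. Thus $(\xi,\zeta)\mapsto(4\zeta,2\xi-\zeta)$ and $\theta^2+\theta-8=0$. This polynomial is positive for $\theta\ge\sqrt6$, so both roots $\frac{-1\pm\sqrt{33}}2$ are less than $\sqrt6$. The dimension is $10$.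
\item[(iii)] Let $Z$ be the space of $f$ supported on $W$ with $\sum_{e\ni i}f(w_e)=0$ for every point $i$. The point--edge incidence matrix $C$ of $K_6$ has $CC^T=4I+J$, hence rank $6$, so $\dim Z=9$. For $f\in Z$, the function $Af$ vanishes off $W$, and $\sum_ef(w_e)=0$. A function equal to $\gamma_t$ on $F_t$ with $\sum\gamma_t=0$ lies in $Z$, since each point meets each factor once; these functions have eigenvalue $2$ and dimension $4$. A function in $Z$ orthogonal to them has equal sums on all factors, hence sum zero on each, and has eigenvalue $-1$; the dimension is $5$.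
\end{itemize}
The spaces (i), (ii), (iii) lie in $U$ and have disjoint spectra, and $5+10+9=24$. All eigenvalues on $U$ are less than $\sqrt6$.
\end{proof}

\subsection*{Girth three: an infinite family}
For infinitely many degrees we use a larger symmetry, the additive group of a finite field, and triangles of another shape: an edge inside $W$ whose ends have a common neighbor in $V_3$. We recall what is needed. Let $q\equiv3\pmod4$ be a prime power, and let $R$ and $R'$ be the sets of nonzero squares and of nonsquares in $\mathbb F_q$. The group $\mathbb F_q^\times$ is cyclic of order $q-1$, so $|R|=|R'|=\frac{q-1}2$, and $-1\in R'$ because $\frac{q-1}2$ is odd; thus $R'=-R$. The $q$ \emph{additive characters}, the homomorphisms $\psi\colon(\mathbb F_q,+)\to\mathbb C^\times$, form an orthogonal basis of the functions on $\mathbb F_q$, and $\sum_x\psi(x)=0$ for $\psi\ne1$. For $\psi\ne1$ put $\eta=\sum_{s\in R}\psi(s)$. Then $\sum_{s\in R'}\psi(s)=\bar\eta$ and $\eta+\bar\eta=-1$. The difference $\eta-\bar\eta=\sum_{s\ne0}\chi(s)\psi(s)$ is the quadratic Gauss sum, where $\chi=1$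 on $R$ and $\chi=-1$ on $R'$. Substituting $s=zt$,
\[
|\eta-\bar\eta|^2=\sum_{s,t\ne0}\chi(st)\psi(s-t)=\sum_{z\ne0}\chi(z)\sum_{t\ne0}\psi\bigl(t(z-1)\bigr)=q-\sum_{z\ne0}\chi(z)=q .
\]
So $\eta$ has real part $-\frac12$ and imaginary part $\pm\frac{\sqrt q}2$, and $|\eta|^2=\frac{q+1}4$. This value of $|\eta|$ is where $q\equiv3\pmod 4$ is used.

\begin{proposition}\label{prop:family}
Let $q\equiv3\pmod4$ be a prime power, $q\ge11$. Let $G$ have vertices $u,v$ and $a_x,b_x,w_{0,x},w_{1,x}$ for $x\in\mathbb F_q$, with edges $ua_x$, $vb_x$, $w_{0,y}w_{1,y}$ and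
\[
a_xw_{0,y}\ \ (x-y\in R),\qquad a_xw_{1,y}\ \ (x-y\in R'),\qquad b_xw_{0,y},\ b_xw_{1,y}\ \ (x-y\in R).
\]
Then $G$ is $q$-regular, diameter-maximal with $D=4$, and has girth $3$.
\end{proposition}

\begin{proof}
Every vertex other than $u,v$ has degree $1+2\cdot\frac{q-1}2=q$. If $x-y\in R$, then $b_x,w_{0,y},w_{1,y}$ is a triangle. Lemma~\ref{lem:four} applies with $h=\frac{q-1}2$ and $\dim U=4q-3$. The space $U$ is the orthogonal sum of the line spanned by the function $f_*$ equal to $1$ on all $w_{0,y}$, to $-1$ on all $w_{1,y}$ and to $0$ elsewhere, and of the $q-1$ four-dimensional spaces $U_\psi$, $\psi\ne1$, of functions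
\[
f(a_x)=\alpha\psi(x),\quad f(b_x)=\beta\psi(x),\quad f(w_{i,y})=\gamma_i\psi(y),\quad f(u)=f(v)=0 .
\]
Each $a_x$ and each $b_x$ has equally many neighbors of the two types, so $Af_*=-f_*$. On $U_\psi$, the neighbors $w_{0,x-s}$, $s\in R$, of $a_x$ contribute $\gamma_0\bar\eta\,\psi(x)$, and the neighbors $a_{y+s}$, $s\in R$, of $w_{0,y}$ contribute $\alpha\eta\,\psi(y)$; for $R'$ the roles of $\eta$ and $\bar\eta$ are exchanged. Hence $A$ acts by
\[
\alpha\mapsto\bar\eta\gamma_0+\eta\gamma_1,\quad\beta\mapsto\bar\eta(\gamma_0+\gamma_1),\quad\gamma_0\mapsto\eta\alpha+\eta\beta+\gamma_1,\quad\gamma_1\mapsto\bar\eta\alpha+\eta\beta+\gamma_0 .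
\]
The matching edges suggest the coordinates $\tau=(\gamma_0-\gamma_1)/\sqrt2$ and $\sigma=(\gamma_0+\gamma_1)/\sqrt2$. In the order $(\tau,\alpha,\sigma,\beta)$ the action is given by the Hermitian tridiagonal matrix
\[
H=\begin{pmatrix}-1&\frac{\eta-\bar\eta}{\sqrt2}&0&0\\[2pt] \frac{\bar\eta-\eta}{\sqrt2}&0&-\frac1{\sqrt2}&0\\[2pt] 0&-\frac1{\sqrt2}&1&\sqrt2\,\eta\\[2pt] 0&0&\sqrt2\,\bar\eta&0\end{pmatrix},
\]
with off-diagonal moduli $\sqrt{q/2}$, $1/\sqrt2$, $\sqrt{(q+1)/2}$. The vertices $b_x$ see only $\sigma$, the vertices $a_x$ see mainly $\tau$, and the two halves are linked weakly. We must show that $\sqrt q\,I-H$ is positive semidefinite. Its quadratic form is at least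
\begin{multline*}
(\sqrt q+1)|\tau|^2+\sqrt q\,|\alpha|^2+(\sqrt q-1)|\sigma|^2+\sqrt q\,|\beta|^2\\
-2\sqrt{\tfrac q2}\,|\tau||\alpha|-\sqrt2\,|\alpha||\sigma|-2\sqrt{\tfrac{q+1}2}\,|\sigma||\beta| .
\end{multline*}
For $p>0$ the minimum of $pt^2-2p't$ over real $t$ is $-p'^2/p$. Applying this to $|\tau|$ and to $|\beta|$, we see that the form is at least $\kappa|\alpha|^2+\nu|\sigma|^2-\sqrt2\,|\alpha||\sigma|$, where
\[
\kappa=\sqrt q-\frac{q/2}{\sqrt q+1}\ge\frac{\sqrt q}2,\qquad \nu=\sqrt q-1-\frac{q+1}{2\sqrt q}=\frac{q-2\sqrt q-1}{2\sqrt q}.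
\]
For $q\ge9$ we have $q-2\sqrt q-3=(\sqrt q-3)(\sqrt q+1)\ge0$, so $\nu>0$ and $\kappa\nu\ge\frac{q-2\sqrt q-1}4\ge\frac12$. Then $\kappa|\alpha|^2+\nu|\sigma|^2\ge2\sqrt{\kappa\nu}\,|\alpha||\sigma|\ge\sqrt2\,|\alpha||\sigma|$.
\end{proof}

\begin{remark}
The bound on $q$ is needed for this construction. Choosing the phases of $\tau,\alpha,\sigma,\beta$ one after another, and $|\tau|,|\beta|$ at their minimizing values, makes the form equal to $\kappa|\alpha|^2+\nu|\sigma|^2-\sqrt2\,|\alpha||\sigma|$. This takes negative values for $q=3$, where $\nu<0$, and for $q=7$, where $\kappa\nu=\frac{\sqrt7-1}{2(\sqrt7+1)}<\frac12$. The asymmetry between the two sides is needed as well. If $a_x$ had the same neighbors in $W$ as $b_x$, then $(\alpha+\beta)/\sqrt2$ and $\sigma$ would be linked with modulus $2|\eta|=\sqrt{q+1}$, which gives an eigenvalue above $\sqrt q$.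
\end{remark}

\subsection*{Girths four and six}
The $4$-cube, on $\{0,1\}^4$ with edges between vectors that differ in one coordinate, has $d=4$, diameter $4$ and girth $4$. The functions $x\mapsto(-1)^{\sum_{i\in Y}x_i}$ for $Y\subseteq\{1,2,3,4\}$ form a basis of eigenvectors with eigenvalues $4-2|Y|$, so $\lambda_2=2=\rho_4$.

For girth $6$, let $q\ge3$ be a prime power and take the incidence graph of the $q^2$ points $(x,y)\in\mathbb F_q^2$ and the $q^2$ lines $y=mx+b$; it is bipartite and $q$-regular. Two points with different $x$ lie on exactly one line, and two distinct points with the same $x$ lie on none. So there is no $4$-cycle, and the point--line incidence matrix $C$ satisfies $CC^T=qI+J-K$, where $K$ has entry $1$ for points with the same $x$ and $0$ otherwise. The eigenvalues of $CC^T$ are $q^2$ on $\mathbf 1$, $0$ on functions of $x$ with sum zero, and $q$ on functions with sum zero for each fixed $x$. By (F4), $\lambda_2=\sqrt q=\rho_4$. Two points with different $x$ are at distance $2$; two distinct points with the same $x$ are not, but they are at distance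 $4$ through any point with another $x$. In the same way, lines of different slopes meet in a point and are at distance $2$, and distinct lines of equal slope are at distance $4$ through a line of another slope. A point is at distance at most $3$ from a line, through a point of that line with another $x$. So the diameter is $4$, the graph is diameter-maximal, and $g=6$ because $g\ge6$ and $g\le6$ by Theorem~\ref{thm:structure}(2).

Since $3\le g\le6$ for $D=4$ and all four values occur, Theorem~\ref{thm:structure}(3) holds for $D=4$. Propositions~\ref{prop:29} and~\ref{prop:family} are parts (b) and (c) of Theorem~\ref{thm:counter}.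

\section{Diameter five}\label{sec:five}

By Theorem~\ref{thm:structure}(1), a diameter-maximal graph with $D=5$ has girth $4$ or $6$, and it consists of two copies of $T_2$ with a $(d-1)$-regular bipartite graph between their leaves.

\subsection*{Girth four}
Let $d=4$. Each tree has $12$ leaves in four triples of siblings. We let $\mathbb Z_3$ rotate all triples at once and join the $i$th triple on one side to the $j$th triple on the other side, for $i\ne j$, by a cyclic shift $m_{ij}\in\mathbb Z_3$. Formally, $G(m)$ has the $34$ vertices $u,v$, $a_i,b_i$, $x_{i,s},y_{i,s}$ ($1\le i\le4$, $s\in\mathbb Z_3$) and the edges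
\[
ua_i,\qquad a_ix_{i,s},\qquad vb_i,\qquad b_iy_{i,s},\qquad x_{i,s}\,y_{j,\,s+m_{ij}}\ \ (i\ne j).
\]
It is $4$-regular. The layers $u;a;x;y;b;v$ satisfy Lemma~\ref{lem:layers}, so the diameter is $5$, and $G(m)$ is bipartite because no edge lies inside a layer. Put $\rho=\rho_5=\frac{1+\sqrt{13}}2\approx2.303$ and $\rho'=\frac{1-\sqrt{13}}2$, the roots of $\theta^2-\theta-3$. Let $\omega=e^{2\pi i/3}$, let $M$ be the $4\times4$ matrix with zero diagonal and $M_{ij}=\omega^{m_{ij}}$ for $i\ne j$, and let $E=MM^*-3I$, a Hermitian matrix with zero diagonal.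

\begin{lemma}\label{lem:Gm}
The graph $G(m)$ is diameter-maximal if and only if all eigenvalues of $E$ are at most $\rho$.
\end{lemma}

\begin{proof}
We split $\mathbb C^{34}$ into pairwise orthogonal invariant subspaces.
\begin{itemize}
\item[(i)] \emph{Functions constant on layers} (dimension $6$). On $(f_0,f_1,f_2,-f_2,-f_1,-f_0)$ the action is $Q$ with $d=4$, with eigenvalues $-4,\rho,\rho'$. On $(f_0,f_1,f_2,f_2,f_1,f_0)$ the last diagonal entry $-3$ of $Q$ becomes $3$, and the matrix is $-\Delta Q\Delta$ with $\Delta=\operatorname{diag}(1,-1,1)$, with eigenvalues $4,-\rho,-\rho'$.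
\item[(ii)] \emph{Functions constant on triples with sum zero on layers} (dimension $12$). For $c\in\mathbb R^4$ with $\sum c_i=0$ let $f(a_i)=\xi c_i$, $f(x_{i,s})=\zeta c_i$, $f(y_{j,t})=\zeta'c_j$, $f(b_j)=\xi'c_j$, $f(u)=f(v)=0$. The vertex $x_{i,s}$ has one neighbor in each triple $j\ne i$ on the other side, and $\sum_{j\ne i}c_j=-c_i$; the same holds for $y_{j,t}$. So $(\xi,\zeta,\zeta',\xi')\mapsto(3\zeta,\ \xi-\zeta',\ \xi'-\zeta,\ 3\zeta')$. On $(\zeta',\xi')=\pm(\zeta,\xi)$ this is $(\xi,\zeta)\mapsto(3\zeta,\xi\mp\zeta)$, so $\theta^2\pm\theta-3=0$, and the eigenvalues are $\pm\rho,\pm\rho'$.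
\item[(iii)] \emph{Functions with sum zero on each triple, supported on the leaves} (dimension $8+8$). Let $f(x_{i,s})=\mu_i\omega^s$ and $f(y_{j,t})=\mu'_j\omega^t$. Then $Af$ vanishes at $a_i,b_j$ because $1+\omega+\omega^2=0$, and
\[
(Af)(x_{i,s})=\sum_{j\ne i}\mu'_j\omega^{s+m_{ij}}=(M\mu')_i\,\omega^s,\qquad (Af)(y_{j,t})=\sum_{i\ne j}\mu_i\omega^{t-m_{ij}}=(M^*\mu)_j\,\omega^t .
\]
By (F4) the eigenvalues are $\pm\sqrt{3+\epsilon}$ for the eigenvalues $\epsilon$ of $E$. The complex conjugates of these functions give the same eigenvalues, since $A$ is real.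
\end{itemize}
The dimensions add up to $34$. Since $|\rho'|<\rho$, parts (i) and (ii) contribute the eigenvalue $4$ once and otherwise at most $\rho$, which occurs. Finally, $\sqrt{3+\epsilon}\le\rho$ if and only if $\epsilon\le\rho^2-3=\rho$.
\end{proof}

The matrix $E$ also detects short cycles. Let $\{i,j,k,l\}=\{1,2,3,4\}$. Then $E_{ij}=\omega^{m_{ik}-m_{jk}}+\omega^{m_{il}-m_{jl}}$ has modulus $2$ if the two exponents agree and modulus $1$ otherwise. The vertex $x_{i,s}$ reaches $x_{j,\,s+m_{ik}-m_{jk}}$ through the triple $k$ and $x_{j,\,s+m_{il}-m_{jl}}$ through the triple $l$, so agreement gives a $4$-cycle. Too many $4$-cycles are fatal: for $m=0$ we get $E=2(J-I)$ with eigenvalue $6$. A single pair with $|E_{ij}|=2$ gives a $2\times2$ principal submatrix with eigenvalues $\pm2$, and $2<\rho$, so there is a little room. The following choice uses all of it.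

\begin{proposition}\label{prop:34}
The graph $G(m)$ is diameter-maximal with $D=5$ and has girth $4$ for
\[
M=\begin{pmatrix}0&1&1&1\\1&0&1&1\\1&\omega&0&\omega^2\\1&\omega^2&\omega&0\end{pmatrix}.
\]
\end{proposition}

\begin{proof}
Since $m_{13}=m_{14}=m_{23}=m_{24}=0$, the vertices $x_{1,0},y_{3,0},x_{2,0},y_{4,0}$ form a $4$-cycle, and a bipartite graph has no triangle. The inner products of the rows of $M$ are $E_{12}=1+1$, $E_{13}=\omega^2+\omega$, $E_{14}=\omega+\omega^2$, $E_{23}=1+\omega$, $E_{24}=1+\omega^2$, $E_{34}=1+\omega^2$, so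
\[
E=\begin{pmatrix}0&2&-1&-1\\2&0&-\omega^2&-\omega\\-1&-\omega&0&-\omega\\-1&-\omega^2&-\omega^2&0\end{pmatrix}.
\]
This matrix splits along two planes. Using $1+\omega+\omega^2=0$ and $\omega^3=1$ in each row,
\begin{align*}
E\,(\alpha,\alpha,\beta,\omega^2\beta)^T&=\bigl(2\alpha+\omega\beta,\ 2\alpha+\omega\beta,\ \omega^2\alpha-\beta,\ \omega\alpha-\omega^2\beta\bigr)^T,\\
E\,(\alpha,-\alpha,\beta,-\omega^2\beta)^T&=\bigl(-2\alpha+(\omega^2-1)\beta,\ 2\alpha-(\omega^2-1)\beta,\\
&\qquad\qquad(\omega-1)\alpha+\beta,\ (\omega^2-1)\alpha-\omega^2\beta\bigr)^T.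
\end{align*}
The fourth entry is $\omega^2$ times the third in the first line and $-\omega^2$ times the third in the second, so both planes are invariant, and together they span $\mathbb C^4$. On $(\alpha,\beta)$ the matrix $E$ acts by
\[
\begin{pmatrix}2&\omega\\ \omega^2&-1\end{pmatrix}\qquad\text{and}\qquad\begin{pmatrix}-2&\omega^2-1\\ \omega-1&1\end{pmatrix}.
\]
Since $(\omega^2-1)(\omega-1)=3$, the characteristic polynomials are $\epsilon^2-\epsilon-3$ and $\epsilon^2+\epsilon-5$. The eigenvalues of $E$ are therefore $\rho,\rho'$ and $\frac{-1\pm\sqrt{21}}2<1.8$. All are at most $\rho$, and Lemma~\ref{lem:Gm} applies.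
\end{proof}

This is part (a) of Theorem~\ref{thm:counter}, whose proof is now complete.

\subsection*{Girth six}
Let $d=3$, so $\rho_5=\frac{1+\sqrt9}2=2$. The Petersen graph has the $2$-subsets of $\{1,\dots,5\}$ as vertices, adjacent when disjoint. Two distinct vertices have no common neighbor if they are adjacent and exactly one if they are not, so its adjacency matrix $P$ satisfies $P^2=3I+(J-I-P)$. On $\mathbf 1^\perp$ this reads $\theta^2+\theta-2=0$, so $\theta\in\{1,-2\}$. Let $G$ be the bipartite double, with adjacency matrix $\left(\begin{smallmatrix}0&P\\P&0\end{smallmatrix}\right)$. By (F4) its eigenvalues other than a simple $\pm3$ have modulus at most $2$. It has no $4$-cycle, because two distinct Petersen vertices have at most one common neighbor. Replacing the $2$-subsets in the second part by their complements presents $G$ as the inclusion graph of the $2$-subsets and $3$-subsets of $\{1,\dots,5\}$. With $i\in\{1,2\}$ and distinct $x,y\in\{3,4,5\}$, the layers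
\[
12;\qquad 12x;\qquad ix;\qquad ixy;\qquad xy;\qquad 345
\]
have sizes $1,3,6,6,3,1$, inclusions occur only between consecutive layers, and each set is related by inclusion to a set in each neighboring layer. By Lemma~\ref{lem:layers} the diameter is $5$. Then $2\ge\lambda_2(G)\ge\rho_5=2$ by Proposition~\ref{prop:odd}, so $G$ is diameter-maximal, and $g=6$ because $g\in\{4,6\}$ and $g\ne4$.

Both girths $4$ and $6$ occur for $D=5$, which completes the proof of Theorem~\ref{thm:structure}.

\begin{thebibliography}{9}
\bibitem{EKJS} Geoffrey Exoo, Theodore Kolokolnikov, Jeanette Janssen, and Timothy Salamon, \emph{Attainable bounds for algebraic connectivity and maximally-connected regular graphs}, arXiv:2307.07308 (2023).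
\end{thebibliography}
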